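\title{Zambotti's reflected stochastic heat equation does not yield the Aldous diffusion}

\begin{abstract}
The Aldous diffusion and Zambotti's reflected stochastic heat equation, read through the coding of trees by excursions, are two stationary evolutions of the Brownian continuum random tree. We prove that they are different processes, whatever the time scale. The proof compares the mean square increment of the average height of the tree over a short time $t$. It is $O(t^{6/7})$ for Zambotti's process. For the Aldous diffusion we compute it exactly, through a duality between Aldous's down-up chain and a pure death process, and find that it is asymptotic to $\sqrt{2\pi t}$. We also show that the two laws are mutually singular on every time interval $[0,T_0]$, that the average height of the Aldous diffusion is not a semimartingale, and that no deterministic time change identifies the two processes.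
\end{abstract}

\section{Introduction}\label{sec:intro}

The Brownian continuum random tree (BCRT) has two descriptions: it is the scaling limit of uniform random binary trees, and it is the tree coded by a Brownian excursion. Each description comes with a dynamics that preserves it. Binary trees can be shuffled by moving one leaf at a time, and in the limit this gives the Aldous diffusion. Excursions can be evolved by a stochastic heat equation reflected at zero, and mapping them to trees gives a second tree-valued process. Both processes are stationary and continuous, and at each fixed time both have the law of the BCRT. This paper proves that they are not the same process.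

\subsection{The Aldous chain and the Aldous diffusion}\label{sec:aldous}

For $k\ge1$ let $\mathbb T_k$ be the set of rooted binary tree shapes with $k$ leaves labelled $1,\dots,k$: the root has degree $1$, every internal vertex has degree $3$, and there are $2k-1$ edges. The set $\mathbb T_1$ consists of a single edge. For $k\ge2$, one step of \emph{Aldous's down-up chain} on $\mathbb T_k$ is as follows. Pick a leaf $i$ uniformly at random. Remove it together with its edge and merge the two remaining edges at its former neighbor into one. Pick one of the $2k-3$ edges of the resulting tree uniformly at random, insert a new vertex into it, and attach leaf $i$ to that vertex. Let $(\mathbf t_k(s))_{s\ge0}$ be the stationary continuous-time chain whose steps are separated by independent exponential times of rate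
\[
\kappa_k=k(2k-3).
\]
Its stationary law is uniform on $\mathbb T_k$.

Let $\mathbb T^{\rm real}$ be the space of isometry classes of rooted compact $\mathbb R$-trees $(T,d,\rho,\mu)$ with root $\rho$ and probability measure $\mu$, equipped with the Gromov--Hausdorff--Prokhorov metric $d_{\rm GHP}$ (recalled in Section~\ref{sec:functionals}). Let $\tau_k\colon\mathbb T_k\to\mathbb T^{\rm real}$ give every edge length $1/\sqrt k$ and every leaf mass $1/k$. The \emph{Aldous diffusion} $(\mathcal T(s))_{s\ge0}$ of \cite{FPRW} is a stationary, path-continuous Markov process in $(\mathbb T^{\rm real},d_{\rm GHP})$ whose law is characterized by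
\begin{equation}\label{eq:fdd}
\big(\tau_k(\mathbf t_k(s_1)),\dots,\tau_k(\mathbf t_k(s_n))\big)\longrightarrow\big(\mathcal T(s_1),\dots,\mathcal T(s_n)\big)\quad\text{in law as }k\to\infty
\end{equation}
for all $n\ge1$ and $0\le s_1<\dots<s_n$. The law of $\mathcal T(0)$ is the BCRT, that is, the limit in law of $\tau_k$ applied to a uniform element of $\mathbb T_k$. We use nothing else about $\mathcal T$.

\subsection{Excursions and Zambotti's process}\label{sec:zambotti-def}

A continuous function $f\colon[0,1]\to[0,\infty)$ with $f(0)=f(1)=0$ codes a tree $\mathcal T_f\in\mathbb T^{\rm real}$. Put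
\[
d_f(x,y)=f(x)+f(y)-2\min_{[x\wedge y,\,x\vee y]}f ,
\]
take the quotient $[0,1]/\{d_f=0\}$ with the induced metric, root it at the class of $0$, and let the weight be the push-forward of Lebesgue measure. Let $\mathbf e$ be the normalized Brownian excursion, that is, the $3$-dimensional Bessel bridge from $0$ to $0$ on $[0,1]$, and let $c>0$ be the constant for which $\mathcal T_{c\mathbf e}$ has the law of the BCRT.

\emph{Zambotti's process} is the solution $u$ of the stochastic heat equation on $[0,1]$ with reflection at $0$ and Dirichlet boundary conditions,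
\[
\frac{\partial u}{\partial t}=\frac12\frac{\partial^2u}{\partial x^2}+\eta+\dot W,\qquad u\ge0,\qquad u(t,0)=u(t,1)=0,\qquad\int u\,d\eta=0,
\]
where $\dot W$ is space-time white noise on $[0,\infty)\times[0,1]$, $\eta$ is a nonnegative random measure on $(0,\infty)\times(0,1)$ supported on the zero set of $u$, and $u(0,\cdot)$ has the law of $\mathbf e$ and is independent of $\dot W$. Write $u_t=u(t,\cdot)$ and $\langle f,g\rangle=\int_0^1fg\,dx$. We use the following properties: $u$ is continuous, the process $(u_t)_{t\ge0}$ is stationary with $u_t$ distributed as $\mathbf e$, $u_0$ is independent of $\dot W$, and the equation holds in the sense of Nualart--Pardoux and Zambotti: for all $\phi\in C_c^\infty(0,1)$ and $t\ge0$, almost surely,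
\begin{equation}\label{eq:weak}
\langle u_t,\phi\rangle=\langle u_0,\phi\rangle+\frac12\int_0^t\langle u_s,\phi''\rangle\,ds+\int_0^t\!\!\int\phi\,d\eta+\int_0^t\!\!\int\phi\,dW,\qquad\eta\ge0 .
\end{equation}
The last term is a centered Gaussian variable with variance $t\langle\phi,\phi\rangle$. Corollary~\ref{cor:D} alone uses two further known facts: $u$ is a Markov process and it is reversible.

\subsection{The question and the results}\label{sec:results}

The process $(\mathcal T_{c\,u(\lambda t,\cdot)})_{t\ge0}$ is stationary with the BCRT as its one-time marginal, for every $\lambda>0$; the constant $\lambda$ allows for a mismatch in the units of time. The problem posed in \cite{FPRW} is to prove that for no $\lambda>0$ does this process have the law of the Aldous diffusion. We distinguish the two processes by the \emph{average height}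
\[
F(T,d,\rho,\mu)=\int_Td(\rho,x)\,\mu(dx).
\]

\begin{theorem}\label{thm:A}
There are $c_1,t_0>0$ with
\[
\mathbb E\big[(F(\mathcal T(t))-F(\mathcal T(0)))^2\big]\ge c_1t^{1/2}\qquad(0<t\le t_0),
\]
and there is $C<\infty$ with
\[
\mathbb E\Big[\Big(\int_0^1u(t,x)\,dx-\int_0^1u(0,x)\,dx\Big)^2\Big]\le Ct^{6/7}\qquad(0<t\le1/128).
\]
Consequently, for no $\lambda>0$ and no $c'>0$ does $(\mathcal T_{c'u(\lambda t,\cdot)})_{t\ge0}$ have the law of $(\mathcal T(t))_{t\ge0}$; already the two-time marginals differ.
\end{theorem}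

The difference in roughness can be read off a single path.

\begin{theorem}\label{thm:B}
For all $T_0,\lambda,c'>0$, the laws of $(\mathcal T(t))_{0\le t\le T_0}$ and $(\mathcal T_{c'u(\lambda t,\cdot)})_{0\le t\le T_0}$ are mutually singular. Moreover
\[
\sum_{i=0}^{n-1}\Big(F\big(\mathcal T(\tfrac{(i+1)T_0}n)\big)-F\big(\mathcal T(\tfrac{iT_0}n)\big)\Big)^2\longrightarrow\infty\quad\text{in probability as }n\to\infty,
\]
so the average height of the Aldous diffusion is not a semimartingale in any filtration.
\end{theorem}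

On the Aldous side the mean square increment is explicit.

\begin{theorem}\label{thm:C}
Let $(\mathcal E_l)_{l\ge2}$ be independent exponential variables of mean $1$, let $\sigma_m=\sum_{l>m}\mathcal E_l/\kappa_l$, and let $N_t=\min\{m\ge1:\sigma_m\le t\}$, a pure death process started from $\infty$. Let $a_m=\Gamma(m-\frac12)/\Gamma(m+1)$ and
\[
V(m)=\frac{10}3-\frac{m(2m-1)(5m+1)}3\,a_m^2+\frac{\sqrt\pi}2\,(m+1)\,a_m .
\]
Then for $t>0$
\[
\mathbb E\big[(F(\mathcal T(t))-F(\mathcal T(0)))^2\big]=2\,\mathbb E[V(N_t)],
\]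
and this is asymptotic to $\sqrt{2\pi t}$ as $t\downarrow0$.
\end{theorem}

\begin{corollary}\label{cor:D}
There is no deterministic function $\theta\colon[0,\infty)\to[0,\infty)$ for which $(\mathcal T_{c\,u(\theta(t),\cdot)})_{t\ge0}$ has the law of the Aldous diffusion.
\end{corollary}

\subsection{Why the average height}\label{sec:idea}

The one-time marginals agree, so a distinguishing statistic must involve at least two times, and it must be computable on both sides. The average height is: it equals the area $\int_0^1f$ for the tree $\mathcal T_f$, a linear functional to which \eqref{eq:weak} almost applies, and for a binary tree it is a normalized sum of leaf heights.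

To guess its behavior under the heat equation, drop the reflection and let $v$ be the stationary solution of the linear equation. Its coefficients $v^{(n)}$ in the basis $\sqrt2\sin(n\pi x)$ are independent stationary Ornstein--Uhlenbeck processes, $dv^{(n)}=-\frac12\pi^2n^2v^{(n)}dt+dB^{(n)}$, with $\mathbb E[(v^{(n)}_t-v^{(n)}_0)^2]=2(1-\mathrm e^{-\pi^2n^2t/2})/(\pi^2n^2)\le t$. By Parseval's identity the area $\langle v_t,1\rangle$ has mean square increment at most $t$: integrating over space averages the noise out. Section~\ref{sec:upper} shows that the reflection does not change this much. We lose a little in the exponent, but any exponent above $1/2$ suffices.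

In the down-up chain there is no such averaging. Inserting a vertex into an edge raises at once all leaves that lie beyond this edge, and these may be a positive fraction of all leaves. To quantify this over a macroscopic time we prove in Section~\ref{sec:duality} a duality: as far as label-invariant functions are concerned, running the chain for time $t$ is the same as keeping the subtree spanned by a random number $m$ of uniformly chosen leaves, forgetting everything else, and regrowing the tree by uniform insertions. The number $m$ is given by a pure death process with rates $\kappa_m\approx2m^2$, so $m\approx1/(2t)$. The mean square increment of $F$ is then twice the variance of $F$ that is left when an $m$-leaf subtree is known. Section~\ref{sec:heights} shows that this variance is of order $m^{-1/2}$, hence of order $\sqrt t$. Theorems~\ref{thm:A}, \ref{thm:B}, \ref{thm:C} and Corollary~\ref{cor:D} are proved in Sections~\ref{sec:proofA}, \ref{sec:proofB}, \ref{sec:proofC} and \ref{sec:proofD}.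

\section{Two continuous functionals of a weighted tree}\label{sec:functionals}

A compact $\mathbb R$-tree is a compact metric space in which any two points $x,y$ are joined by a unique arc, and this arc is isometric to an interval of length $d(x,y)$. The distance $d_{\rm GHP}$ between $(T,d,\rho,\mu)$ and $(T',d',\rho',\mu')$ is the infimum, over isometric embeddings of $T$ and $T'$ into a common metric space, of the maximum of the Hausdorff distance between the images, the distance between the roots, and the Prokhorov distance between the measures (taking the sum instead gives the same topology). Strassen's theorem states that if two probability measures on a separable metric space are at Prokhorov distance less than $\varepsilon$, they have a coupling $(x,x')$ with $\mathbb P(d(x,x')>\varepsilon)\le\varepsilon$.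

Besides $F$ we need
\[
G(T,d,\rho,\mu)=\iint\tfrac12\big(d(\rho,x)+d(\rho,y)-d(x,y)\big)\,\mu(dx)\,\mu(dy).
\]
The integrand is the length of the common part of the arcs from the root to $x$ and to $y$.

\begin{lemma}\label{lem:cont}
The functionals $F$ and $G$ are continuous on $(\mathbb T^{\rm real},d_{\rm GHP})$. For an excursion $f$,
\[
F(\mathcal T_f)=\int_0^1f(x)\,dx,\qquad G(\mathcal T_f)=\iint_{[0,1]^2}\min_{[x\wedge y,\,x\vee y]}f\;dx\,dy .
\]
\end{lemma}

\begin{proof}
Embed $T$ and $T'$ in a common space with all three distances less than $\varepsilon$. Let $M$ be the larger of the heights $\max_xd(\rho,x)$ and $\max_{x'}d(\rho',x')$; the two differ by at most $2\varepsilon$. Take the coupling $(x,x')$ of Strassen's theorem. If $d(x,x')\le\varepsilon$ then $|d(\rho,x)-d(\rho',x')|\le2\varepsilon$, and otherwise both heights lie in $[0,M]$. Hence $|F(T)-F(T')|\le2\varepsilon+\varepsilon M$. For $G$ take two independent copies $(x,x')$, $(y,y')$ of the coupling. Outside an event of probability at most $2\varepsilon$ each of the three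 distances in the integrand changes by at most $2\varepsilon$, so the integrand changes by at most $3\varepsilon$; and the integrand always lies in $[0,M]$. Hence $|G(T)-G(T')|\le3\varepsilon+2\varepsilon M$. The formulas for $\mathcal T_f$ follow from $d_f(0,x)=f(x)$ and the definition of $d_f(x,y)$.
\end{proof}

\section{The area under Zambotti's process}\label{sec:upper}

Let $Y_t=\int_0^1u(t,x)\,dx$. There are two obstacles to repeating the linear computation of Section~\ref{sec:idea}. We have no quantitative information on the reflection measure $\eta$, and \eqref{eq:weak} is available only for compactly supported test functions, not for $\phi=1$. The first is removed by stationarity, which turns the mean square increment into an expression in which $\eta$ has a favorable sign. The second is handled by a cutoff.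

\begin{proposition}\label{prop:upper}
There is $C<\infty$ with $\mathbb E[(Y_t-Y_0)^2]\le Ct^{6/7}$ for $0<t\le1/128$.
\end{proposition}

\begin{proof}
Write $\|\cdot\|_2$ for the norm of $L^2(\mathbb P)$. Since $\mathbf e$ is the modulus of a $3$-dimensional Brownian bridge, $\|u(s,x)\|_2=\sqrt{3x(1-x)}$ for all $s$.

\emph{Compactly supported test functions.} Let $\phi\in C_c^\infty(0,1)$ with $0\le\phi\le1$ and $X_t=\langle u_t,\phi\rangle\ge0$. By Minkowski's inequality $\|X_0\|_2\le\int_0^1\sqrt{3x(1-x)}\,dx\le1$. By stationarity $\mathbb E[X_t^2]=\mathbb E[X_0^2]$, so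
\[
\mathbb E[(X_t-X_0)^2]=2\mathbb E[X_0^2]-2\mathbb E[X_0X_t]=-2\,\mathbb E[X_0(X_t-X_0)].
\]
Insert \eqref{eq:weak} for $X_t-X_0$. The $\eta$-term is square integrable, because all other terms of \eqref{eq:weak} are, and its product with $X_0$ is nonnegative. The $W$-term is centered and independent of $X_0$, so its product with $X_0$ has mean zero. By the Cauchy--Schwarz inequality and stationarity,
\begin{equation}\label{eq:Xbound}
\mathbb E[(X_t-X_0)^2]\le-\int_0^t\mathbb E\big[X_0\langle u_s,\phi''\rangle\big]ds\le t\,\|\langle u_0,\phi''\rangle\|_2 .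
\end{equation}

\emph{Cutoff.} Fix $\psi\in C^\infty(\mathbb R,[0,1])$ with $\psi=0$ on $(-\infty,1]$ and $\psi=1$ on $[2,\infty)$, and let $K=\sup|\psi''|$. For $0<\varepsilon\le\frac14$ take $\phi(x)=\psi(x/\varepsilon)\psi((1-x)/\varepsilon)$. The second factor equals $1$ on $[0,\frac12]$ and the first on $[\frac12,1]$. So $|\phi''|\le K\varepsilon^{-2}$ on $[\varepsilon,2\varepsilon]\cup[1-2\varepsilon,1-\varepsilon]$, $\phi''=0$ elsewhere, and $\phi=1$ on $[2\varepsilon,1-2\varepsilon]$. Minkowski's inequality gives
\[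
\|\langle u_0,\phi''\rangle\|_2\le2\cdot K\varepsilon^{-2}\cdot\varepsilon\cdot\sqrt{6\varepsilon}\le5K\varepsilon^{-1/2},\qquad\|\langle u_s,1-\phi\rangle\|_2\le2\int_0^{2\varepsilon}\sqrt{3x}\,dx\le7\varepsilon^{3/2}.
\]
Since $Y_t-Y_0=(X_t-X_0)+\langle u_t,1-\phi\rangle-\langle u_0,1-\phi\rangle$, the inequality $(\alpha+\beta)^2\le2\alpha^2+2\beta^2$ and \eqref{eq:Xbound} yield
\[
\mathbb E[(Y_t-Y_0)^2]\le10K\varepsilon^{-1/2}t+2(14\varepsilon^{3/2})^2 .
\]
The two terms balance at $\varepsilon=t^{2/7}$, which is at most $\frac14$ when $t\le4^{-7/2}=1/128$. This gives the claim with $C=10K+392$.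
\end{proof}

The argument used $u\ge0$, $\eta\ge0$, stationarity, the second moments of $\mathbf e$, and the independence of $u_0$ and $\dot W$. The support condition on $\eta$ did not enter directly.

\section{The down-up chain and a pure death process}\label{sec:duality}

A step of the chain is a deletion followed by an insertion. The structure we exploit is that a deletion followed by an insertion is, up to steps that do nothing, an insertion followed by a deletion. This links the chains on $\mathbb T_k$ for different $k$.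

\subsection{Up and down operators}

For $\mathbf t\in\mathbb T_k$ and an edge $e$ of $\mathbf t$, let $\mathbf t+e\in\mathbb T_{k+1}$ be obtained by inserting a vertex into $e$ and attaching leaf $k+1$ to it. The map $(\mathbf t,e)\mapsto\mathbf t+e$ is a bijection onto $\mathbb T_{k+1}$; its inverse removes leaf $k+1$ and records the merged edge. The \emph{growth chain} $(\mathbf r_k)_{k\ge1}$ is defined by $\mathbf r_{k+1}=\mathbf r_k+e$ with $e$ uniform among the $2k-1$ edges of $\mathbf r_k$. Since all trees in $\mathbb T_k$ have the same number of edges, the bijection shows by induction that $\mathbf r_k$ is uniform on $\mathbb T_k$. It also shows that $\mathbf r_m$ is a function of $\mathbf r_k$ for $m\le k$, so conditioning on $\mathbf r_k$ is the same as conditioning on $(\mathbf r_1,\dots,\mathbf r_k)$.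

For $k\ge2$ let $\mathbf t\setminus i\in\mathbb T_{k-1}$ be $\mathbf t$ with leaf $i$ removed and the remaining leaves relabelled in increasing order. Let $\mathcal I_k$ be the space of real functions on $\mathbb T_k$ that are invariant under relabelling of the leaves. Define
\[
U_k\colon\mathcal I_{k+1}\to\mathcal I_k,\quad U_kf(\mathbf t)=\frac1{2k-1}\sum_ef(\mathbf t+e),\qquad
D_k\colon\mathcal I_{k-1}\to\mathcal I_k,\quad D_kf(\mathbf t)=\frac1k\sum_{i=1}^kf(\mathbf t\setminus i).
\]
Relabelling $\mathbf t$ permutes the terms of these sums, so the images are invariant. Both operators are positive and map $1$ to $1$. For $f\in\mathcal I_k$ the mean of $f$ after one step of the down-up chain from $\mathbf t$ is $D_kU_{k-1}f(\mathbf t)$, because $f$ ignores the label of the reattached leaf. So the generator of $\mathbf t_k(\cdot)$ maps $\mathcal I_k$ to itself and acts there as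
\[
A_k=\kappa_k(D_kU_{k-1}-I)\qquad(k\ge2),
\]
and $\mathbb E[f(\mathbf t_k(s))\mid\mathbf t_k(0)=\mathbf t]=\mathrm e^{sA_k}f(\mathbf t)$ for $f\in\mathcal I_k$. Put $A_1=0$ on $\mathcal I_1$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.5]
\begin{scope}
\draw (0,0)--(0,1)--(-1,2)--(-1.5,3) (-1,2)--(-0.5,3) (0,1)--(1,2)--(0.5,3) (1,2)--(1.5,3);
\fill (0,0) circle (4pt); \node at (0,-0.8) {$\mathsf B$};
\end{scope}
\begin{scope}[xshift=5.5cm]
\draw (0,0)--(0,1)--(-1,2) (0,1)--(0.7,2)--(0,3) (0.7,2)--(1.4,3)--(0.9,4) (1.4,3)--(1.9,4);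
\fill (0,0) circle (4pt); \node at (0,-0.8) {$\mathsf C$};
\end{scope}
\begin{scope}[xshift=11cm]
\draw (0,0)--(0,1)--(-1,2) (0,1)--(1,2)--(0.2,3)--(-0.2,4) (0.2,3)--(0.6,4) (1,2)--(1.8,3)--(1.4,4) (1.8,3)--(2.2,4);
\fill (0,0) circle (4pt); \node at (0,-0.8) {$\mathsf P$};
\end{scope}
\begin{scope}[xshift=17cm]
\draw (0,0)--(0,1)--(-1,2)--(-1.5,3) (-1,2)--(-0.5,3) (0,1)--(1,2)--(0.5,3) (1,2)--(1.5,3)--(1.1,4) (1.5,3)--(1.9,4);
\fill (0,0) circle (4pt); \node at (0,-0.8) {$\mathsf P'$};
\end{scope}
\end{tikzpicture}
\caption{The two unlabelled rooted binary trees with four leaves, $\mathsf B$ and $\mathsf C$, and the two trees with five leaves, $\mathsf P$ and $\mathsf P'$, from which $\mathsf B$ can be obtained by removing a leaf. The root is the dot at the bottom.}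
\label{fig:shapes}
\end{figure}

\begin{example}\label{ex:four}
For $k\le3$ there is one unlabelled tree with $k$ leaves, so $\mathcal I_k$ consists of the constants. For $k=4$ there are two, $\mathsf B$ and $\mathsf C$ (Figure~\ref{fig:shapes}). Removing a leaf from either gives the three-leaf tree, and exactly one of its five edges, the edge of its lowest leaf, leads to $\mathsf B$. So $D_4U_3\mathbf 1_{\mathsf B}=\frac15$ and, as $\kappa_4=20$,
\[
A_4\mathbf 1_{\mathsf B}=20\big(\tfrac15-\mathbf 1_{\mathsf B}\big),\qquad\text{which is }-16\text{ at }\mathsf B\text{ and }4\text{ at }\mathsf C.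
\]
Now reverse the order: insert first, then delete. One of the five leaves of $\mathsf P$ and three of the five leaves of $\mathsf P'$ give $\mathsf B$ when removed, and no leaf of the third five-leaf tree, the caterpillar, does. So $D_5\mathbf 1_{\mathsf B}$ takes the values $\frac15,\frac35,0$. Of the seven edges of $\mathsf B$, the root edge leads to $\mathsf P$ and the other six to $\mathsf P'$. Of the seven edges of $\mathsf C$, the edge of the lowest leaf leads to $\mathsf P'$, the edge of the next leaf to $\mathsf P$, and the other five to the caterpillar. Therefore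
\[
U_4D_5\mathbf 1_{\mathsf B}(\mathsf B)=\tfrac17\cdot\tfrac15+\tfrac67\cdot\tfrac35=\tfrac{19}{35},\qquad U_4D_5\mathbf 1_{\mathsf B}(\mathsf C)=\tfrac17\cdot\tfrac35+\tfrac17\cdot\tfrac15=\tfrac4{35},
\]
and $35(U_4D_5-I)\mathbf 1_{\mathsf B}$ is again $-16$ at $\mathsf B$ and $4$ at $\mathsf C$. Thus $35(U_4D_5-I)=A_4$. Since $\kappa_5=35$, this gives $A_5D_5=35D_5(U_4D_5-I)=D_5A_4$, so $D_5(\mathbf 1_{\mathsf B}-\frac15)$ is an eigenfunction of $A_5$ with eigenvalue $-20$. The five-leaf chain takes steps at rate $\kappa_5=35$, but it forgets the shape spanned by four random leaves only at rate $\kappa_4=20$.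
\end{example}

The same identity holds for every $k$.

\begin{lemma}\label{lem:UD}
For $k\ge2$, $\kappa_{k+1}(U_kD_{k+1}-I)=A_k$ on $\mathcal I_k$.
\end{lemma}

\begin{proof}
We have $\kappa_{k+1}=(k+1)(2k-1)$, so $\kappa_{k+1}U_kD_{k+1}f(\mathbf t)=\sum_e\sum_{i=1}^{k+1}f((\mathbf t+e)\setminus i)$. The terms with $i=k+1$ undo the insertion and contribute $(2k-1)f(\mathbf t)$. Fix $i\le k$. Let $e_i$ be the edge of leaf $i$ and $e',e''$ the other two edges at its neighbor; in $\mathbf t\setminus i$ they are merged into an edge $\bar e$. The $2k-4$ edges $e\notin\{e_i,e',e''\}$ correspond to the edges of $\mathbf t\setminus i$ other than $\bar e$, and for them $(\mathbf t+e)\setminus i$ is, up to labels, $(\mathbf t\setminus i)+e$. For each of the three edges $e\in\{e_i,e',e''\}$, the tree $(\mathbf t+e)\setminus i$ is, up to labels, $(\mathbf t\setminus i)+\bar e$, which is $\mathbf t$ up to labels. One of these three terms completes the sum over the edges of $\mathbf t\setminus i$, and two are left over: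
\[
\sum_ef((\mathbf t+e)\setminus i)=(2k-3)\,U_{k-1}f(\mathbf t\setminus i)+2f(\mathbf t).
\]
Summing over $i\le k$ and adding the terms $i=k+1$ gives $\kappa_{k+1}U_kD_{k+1}f=\kappa_kD_kU_{k-1}f+(4k-1)f$. Finally $\kappa_{k+1}-(4k-1)=2k^2-3k=\kappa_k$.
\end{proof}

\begin{lemma}\label{lem:intertwine}
For $k\ge1$, $A_{k+1}D_{k+1}=D_{k+1}A_k$ on $\mathcal I_k$.
\end{lemma}

\begin{proof}
For $k=1$ both sides vanish on constants. For $k\ge2$ both sides equal $\kappa_{k+1}(D_{k+1}U_kD_{k+1}-D_{k+1})$, the left by the definition of $A_{k+1}$ and the right by Lemma~\ref{lem:UD}.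
\end{proof}

This is where the exact value $\kappa_k=k(2k-3)$ of the rate is used: it is the speed at which the chains for different $k$ fit together.

\subsection{Duality}

For $1\le m\le k$ let
\[
D_{k,m}=D_kD_{k-1}\cdots D_{m+1},\qquad U_{m,k}=U_mU_{m+1}\cdots U_{k-1},\qquad Q_{k,m}=D_{k,m}U_{m,k},
\]
with empty products equal to $I$. In words, $Q_{k,m}f(\mathbf t)$ is the mean of $f$ after removing $k-m$ uniformly chosen leaves from $\mathbf t$ and regrowing to $k$ leaves by the growth chain. Moving $A_k$ through $D_{k,m}$ with Lemma~\ref{lem:intertwine}, we get for $2\le m\le k$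
\begin{equation}\label{eq:AQ}
A_kQ_{k,m}=D_{k,m}A_mU_{m,k}=\kappa_mD_{k,m}(D_mU_{m-1}-I)U_{m,k}=\kappa_m(Q_{k,m-1}-Q_{k,m}),
\end{equation}
and $A_kQ_{k,1}=D_{k,1}A_1U_{1,k}=0$. So $A_k$ acts on the index $m$ like the generator of a process that steps from $m$ to $m-1$ at rate $\kappa_m$. Let $N^k$ be this pure death process, started at $k$ and absorbed at $1$. With $(\mathcal E_l)$ as in Theorem~\ref{thm:C}, it spends time $\mathcal E_l/\kappa_l$ in state $l$:
\begin{equation}\label{eq:Nk}
N^k_s=\min\Big\{m\ge1:\sum_{l=m+1}^k\mathcal E_l/\kappa_l\le s\Big\}.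
\end{equation}

\begin{proposition}[Duality]\label{prop:duality}
On $\mathcal I_k$, $\ \mathrm e^{sA_k}=\sum_{m=1}^k\mathbb P(N^k_s=m)\,Q_{k,m}$ for all $s\ge0$.
\end{proposition}

\begin{proof}
Let $p_m(s)=\mathbb P(N^k_s=m)$ and let $R_s$ be the right side; $R_0=Q_{k,k}=I$. The forward equations are $p_m'=\kappa_{m+1}p_{m+1}-\kappa_mp_m$ for $2\le m\le k$ (with $p_{k+1}=0$) and $p_1'=\kappa_2p_2$. Collecting the terms with $p_m$ and using \eqref{eq:AQ},
\[
R_s'=\sum_{m=2}^kp_m(s)\,\kappa_m(Q_{k,m-1}-Q_{k,m})=A_kR_s .
\]
The linear equation $R'=A_kR$, $R_0=I$, has the unique solution $\mathrm e^{sA_k}$.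
\end{proof}

The variable $N^k_s$ is not the number of leaves that have not yet moved. A given leaf is picked at rate $2k-3$, which grows with $k$, whereas the rates of $N^k$ do not depend on $k$. The unlabelled shape survives much longer than the positions of the labels.

To turn the duality into a formula for increments we need that $D$ and $U$ are adjoint with respect to the uniform laws.

\begin{lemma}\label{lem:adjoint}
Let $m\le k$, $f\in\mathcal I_m$ and $g\in\mathcal I_k$. Then $U_{m,k}g(\mathbf r_m)=\mathbb E[g(\mathbf r_k)\mid\mathbf r_m]$ and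
\[
\mathbb E\big[(D_{k,m}f)(\mathbf r_k)\,g(\mathbf r_k)\big]=\mathbb E\big[f(\mathbf r_m)\,U_{m,k}g(\mathbf r_m)\big].
\]
\end{lemma}

\begin{proof}
The first claim is the Markov property of the growth chain. For the second let first $m=k-1$. Since $f$, $g$ and the law of $\mathbf r_k$ are invariant under relabelling, each of the $k$ terms $\mathbb E[f(\mathbf r_k\setminus i)g(\mathbf r_k)]$ equals the term with $i=k$, which is $\mathbb E[f(\mathbf r_{k-1})g(\mathbf r_k)]=\mathbb E[f(\mathbf r_{k-1})U_{k-1}g(\mathbf r_{k-1})]$. For general $m$ write $D_{k,m}f=D_k(D_{k-1,m}f)$, apply this case, and repeat with $U_{k-1}g\in\mathcal I_{k-1}$ in place of $g$.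
\end{proof}

\begin{proposition}\label{prop:increment}
For $f\in\mathcal I_k$ and $s\ge0$,
\[
\mathbb E\big[(f(\mathbf t_k(s))-f(\mathbf t_k(0)))^2\big]=2\sum_{m=1}^k\mathbb P(N^k_s=m)\,\mathbb E\big[\operatorname{Var}(f(\mathbf r_k)\mid\mathbf r_m)\big].
\]
\end{proposition}

\begin{proof}
Both $\mathbf t_k(0)$ and $\mathbf t_k(s)$ have the law of $\mathbf r_k$, so the left side is $2\mathbb E[f(\mathbf r_k)^2]-2\mathbb E[f(\mathbf r_k)\,\mathrm e^{sA_k}f(\mathbf r_k)]$. By Lemma~\ref{lem:adjoint},
\[
\mathbb E[f(\mathbf r_k)\,Q_{k,m}f(\mathbf r_k)]=\mathbb E\big[(U_{m,k}f(\mathbf r_m))^2\big]=\mathbb E\big[\mathbb E[f(\mathbf r_k)\mid\mathbf r_m]^2\big].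
\]
Expand $\mathrm e^{sA_k}$ by Proposition~\ref{prop:duality} and use $\sum_m\mathbb P(N^k_s=m)=1$.
\end{proof}

For $k=4$ and $f=\mathbf 1_{\mathsf B}$ the conditional variance is $\frac15\cdot\frac45$ for $m\le3$ and $0$ for $m=4$, and the formula gives $\frac8{25}(1-\mathrm e^{-20s})$, as it must for a two-state chain that is resampled at rate $20$.

We record two bounds on the location of $N^k_t$ that are uniform in $k$.

\begin{lemma}\label{lem:death}
\begin{itemize}
\item[(a)] If $t>0$, $m=\lceil2/t\rceil$ and $k\ge m$, then $\mathbb P(N^k_t\le m)\ge\frac12$.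
\item[(b)] If $2\le m\le k$, then $\mathbb P(N^k_t<m)\le\kappa_mt$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Since $\kappa_l\ge l(l-1)$ for $l\ge2$, the time to reach $m$ has mean $\sum_{l=m+1}^k\kappa_l^{-1}\le1/m\le t/2$, and by Markov's inequality it exceeds $t$ with probability at most $\frac12$. (b) On $\{N^k_t<m\}$ we have $\mathcal E_m/\kappa_m\le t$, which has probability $1-\mathrm e^{-\kappa_mt}\le\kappa_mt$.
\end{proof}

\section{Heights under the growth chain}\label{sec:heights}

Proposition~\ref{prop:increment} reduces the dynamics to a static problem: how much variance has the average height of $\mathbf r_k$ when $\mathbf r_m$ is known? The following heuristic, which is not used in the proofs, indicates the answer and the quantity that governs it. As the tree grows, an edge $e$ of $\mathbf r_m$ turns into a path whose rescaled length is of order $m^{-1/2}$, and this length counts towards the height of roughly the fraction $j_e/m$ of all leaves, where $j_e$ is the number of leaves of $\mathbf r_m$ beyond $e$. If the lengths had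 independent fluctuations of their own order, the variance would be of order $m^{-3}\sum_ej_e^2$. We will see that $\sum_ej_e^2$ is of order $m^{5/2}$, which gives $m^{-1/2}$. The proof replaces the independence by the orthogonality of martingale increments.

\subsection{Martingales and moments}

Let $\mathbf t\in\mathbb T_l$. For an edge $e$ let $j_e$ be the number of leaves whose path to the root uses $e$, and let $d_e$ be the number of edges on the path from the root through $e$, including $e$. Write $e'\prec e$ if $e'\ne e$ lies on this path. Let $h_i$ be the number of edges between the root and leaf $i$. Put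
\[
H=\sum_{i=1}^lh_i=\sum_ej_e,\qquad J=\sum_ej_e^2 .
\]
Expanding the square, $J$ is the sum over ordered pairs of leaves of the number of edges common to their root paths. Hence
\begin{equation}\label{eq:FG}
F(\tau_l(\mathbf t))=l^{-3/2}H,\qquad G(\tau_l(\mathbf t))=l^{-5/2}J .
\end{equation}
An edge $e'$ together with everything that it separates from the root is a binary tree with $j_{e'}$ leaves, so it has $2j_{e'}-1$ edges. Counting pairs $(e',e)$ with $e'\prec e$ or $e'=e$ in two ways gives
\begin{equation}\label{eq:sumd}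
\sum_ed_e=\sum_{e'}(2j_{e'}-1)=2H-(2l-1).
\end{equation}
Let $H_l,J_l$ be the values at $\mathbf r_l$, let $L_l$ be the height $h_1$ of leaf $1$ in $\mathbf r_l$, and write $x^{\overline r}=x(x+1)\cdots(x+r-1)$.

\begin{lemma}\label{lem:mart}
\begin{itemize}
\item[(a)] If $\mathbf r_{l+1}=\mathbf r_l+e$, then $H_{l+1}-H_l=\Delta_e:=j_e+d_e+1$. Moreover $\sum_e\Delta_e=3H_l$ and $\mathbb E[H_{l+1}\mid\mathbf r_l]=\frac{2l+2}{2l-1}H_l$.
\item[(b)] $\mathbb E[J_{l+1}\mid\mathbf r_l]=\frac{2l+4}{2l-1}J_l$.
\item[(c)] $\mathbb E[L_l^2]\le4l$ and $\mathbb E[L_l^6]\le960\,l^3$.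
\end{itemize}
\end{lemma}

\begin{proof}
(a) The $j_e$ leaves beyond $e$ gain height $1$, the new vertex is at height $d_e$, and the new leaf is at height $d_e+1$. By \eqref{eq:sumd}, $\sum_e\Delta_e=H_l+\big(2H_l-(2l-1)\big)+(2l-1)=3H_l$, so the conditional mean of $H_{l+1}$ is $(1+\frac3{2l-1})H_l$.

(b) After the insertion at $e$, every edge $e'\prec e$ has one more leaf beyond it, $e$ is replaced by two edges with values $j_e+1$ and $j_e$, and the new leaf edge has value $1$. So $J$ increases by $\sum_{e'\prec e}(2j_{e'}+1)+(j_e+1)^2+1$. A given $e'$ satisfies $e'\prec e$ for $2j_{e'}-2$ edges $e$. The sum of the increases over all $e$ is therefore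
\[
\sum_e\big[(2j_e+1)(2j_e-2)+j_e^2+2j_e+2\big]=\sum_e5j_e^2=5J_l ,
\]
and the conditional mean of $J_{l+1}$ is $(1+\frac5{2l-1})J_l$.

(c) Leaf $1$ gains height $1$ if the chosen edge is one of the $L_l$ edges on its root path, and otherwise keeps its height. Since $(x+1)^{\overline r}-x^{\overline r}=\frac rx\,x^{\overline r}$, we get $\mathbb E[L_{l+1}^{\overline r}\mid\mathbf r_l]=(1+\frac r{2l-1})L_l^{\overline r}$. As $L_1=1$, the products telescope:
\[
\mathbb E[L_l^{\overline2}]=2\prod_{n=1}^{l-1}\frac{2n+1}{2n-1}=2(2l-1),\qquad\mathbb E[L_l^{\overline6}]=720\prod_{n=1}^{l-1}\frac{2n+5}{2n-1}=48(2l-1)(2l+1)(2l+3).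
\]
Use $x^r\le x^{\overline r}$, $(2l-1)(2l+1)\le4l^2$ and $2l+3\le5l$.
\end{proof}

Let $a_l=\Gamma(l-\frac12)/\Gamma(l+1)$ as in Theorem~\ref{thm:C} and $\gamma_l=(l+1)/a_l=\Gamma(l+2)/\Gamma(l-\frac12)$. Then $a_{l+1}/a_l=\frac{2l-1}{2l+2}$ and $\gamma_{l+1}/\gamma_l=\frac{2l+4}{2l-1}$, so $(a_lH_l)_{l\ge1}$ and $(J_l/\gamma_l)_{l\ge1}$ are martingales. Since $H_1=J_1=1$, $a_1=\sqrt\pi$ and $\gamma_1=2/\sqrt\pi$,
\begin{equation}\label{eq:means}
\mathbb E[H_l]=\sqrt\pi/a_l,\qquad\mathbb E[J_l/\gamma_l]=\sqrt\pi/2 .
\end{equation}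
To bound $a_l$, note that
\begin{equation}\label{eq:ratio}
\Big(\frac{a_{l+1}(l+1)^{3/2}}{a_ll^{3/2}}\Big)^2=\frac{(l-\frac12)^2(l+1)}{l^3}=1-\frac3{4l^2}+\frac1{4l^3}<1,
\end{equation}
and that $a_ll^{3/2}\to1$ by Stirling's formula. So $a_ll^{3/2}$ decreases from $\sqrt\pi$ to $1$, and
\begin{equation}\label{eq:abounds}
l^{-3/2}\le a_l\le\sqrt\pi\,l^{-3/2}\le2l^{-3/2},\qquad\tfrac12l^{5/2}\le\gamma_l\le2l^{5/2}.
\end{equation}

Let $F_k=F\circ\tau_k=k^{-3/2}H\in\mathcal I_k$, the average of $h_i/\sqrt k$ over the leaves. The heights $h_i$ in $\mathbf r_k$ all have the law of $L_k$, so Jensen's inequality and Lemma~\ref{lem:mart}(c) give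
\begin{equation}\label{eq:moments}
\mathbb E[H_l^2]\le4l^3,\qquad\mathbb E[F_k(\mathbf r_k)^2]\le4,\qquad\mathbb E[F_k(\mathbf r_k)^6]\le960 .
\end{equation}

\subsection{The conditional variance of the average height}

For $m\le k$ define
\[
v_{k,m}(\mathbf r_m)=\operatorname{Var}(F_k(\mathbf r_k)\mid\mathbf r_m),\qquad V_k(m)=\mathbb E[v_{k,m}(\mathbf r_m)].
\]
Then $v_{k,m}=U_{m,k}(F_k^2)-(U_{m,k}F_k)^2\in\mathcal I_m$. Since $\mathbf r_m$ is a function of $\mathbf r_{m+1}$, $V_k(m)$ is nonincreasing in $m$, and $0\le V_k\le4$ by \eqref{eq:moments}. With $b_k=(k^{3/2}a_k)^{-2}$, which lies in $[1/\pi,1]$ and tends to $1$, the martingale property of $(a_lH_l)$ reads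
\begin{equation}\label{eq:condmean}
\mathbb E[F_k(\mathbf r_k)\mid\mathbf r_l]=b_k^{1/2}a_lH_l\qquad(l\le k).
\end{equation}
Theorem~\ref{thm:A} needs a lower bound for $V_k(m)$ only; Theorem~\ref{thm:B} needs one for $v_{k,m}$ itself.

\begin{lemma}\label{lem:variance}
For $k\ge4m$ there is a random variable $\xi_{k,m}\ge0$ with $\mathbb E[\xi_{k,m}]\le288/m$ and
\[
v_{k,m}(\mathbf r_m)\ge\frac1{110}\,m^{-1/2}\,\frac{J_m}{\gamma_m}-\xi_{k,m}.
\]
In particular there is $m_0$ such that $V_k(m)\ge0.004\,m^{-1/2}$ for all $m\ge m_0$ and $k\ge4m$.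
\end{lemma}

\begin{proof}
By \eqref{eq:condmean} and the orthogonality of martingale increments,
\[
v_{k,m}(\mathbf r_m)=b_k\sum_{l=m}^{k-1}a_{l+1}^2\,\mathbb E\big[\operatorname{Var}(H_{l+1}\mid\mathbf r_l)\,\big|\,\mathbf r_m\big].
\]
By Lemma~\ref{lem:mart}(a) and $\Delta_e\ge j_e$,
\begin{equation}\label{eq:onestep}
\operatorname{Var}(H_{l+1}\mid\mathbf r_l)=\frac1{2l-1}\sum_e\Delta_e^2-\frac{9H_l^2}{(2l-1)^2}\ge\frac{J_l}{2l-1}-\frac{9H_l^2}{(2l-1)^2}.
\end{equation}
For the positive term, $\mathbb E[J_l\mid\mathbf r_m]=\gamma_lJ_m/\gamma_m$, and by \eqref{eq:abounds} and $l+1\le2l$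
\[
a_{l+1}^2\frac{\gamma_l}{2l-1}\ge(l+1)^{-3}\frac{l^{5/2}}{4l}\ge\frac1{32}\,l^{-3/2},\qquad\sum_{l=m}^{k-1}l^{-3/2}\ge2(m^{-1/2}-k^{-1/2})\ge m^{-1/2},
\]
the last inequality because $k\ge4m$. With $b_k\ge1/\pi$ and $32\pi\le110$ this yields the first term of the bound. For the negative term use $b_k\le1$ and set $\xi_{k,m}=9\sum_{l=m}^{k-1}a_{l+1}^2\mathbb E[H_l^2\mid\mathbf r_m]/(2l-1)^2$. By \eqref{eq:abounds}, \eqref{eq:moments} and $2l-1\ge l$,
\[
\mathbb E[\xi_{k,m}]\le9\sum_{l\ge m}4l^{-3}\cdot4l^3\cdot l^{-2}=144\sum_{l\ge m}l^{-2}\le\frac{288}m .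
\]
Taking expectations and using \eqref{eq:means} and $\sqrt\pi/220>0.008$, we get $V_k(m)\ge0.008\,m^{-1/2}-288/m$, which is at least $0.004\,m^{-1/2}$ for large $m$.
\end{proof}

\begin{remark}
For fixed $k$, Proposition~\ref{prop:increment} shows that the mean square increment of $F_k(\mathbf t_k(\cdot))$ over time $s$ is $2\kappa_kV_k(k-1)s+o(s)$ as $s\downarrow0$. By \eqref{eq:onestep} with $l=k-1$, \eqref{eq:means}, \eqref{eq:abounds} and \eqref{eq:moments}, $V_k(k-1)=k^{-3}\mathbb E[\operatorname{Var}(H_k\mid\mathbf r_{k-1})]$ is at least a positive constant times $k^{-3/2}$ for large $k$. So the slope at $s=0$ grows at least like $\sqrt k$, a first sign that no bound linear in $t$ can survive the limit.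
\end{remark}

\section{The lower bound and the proof of Theorem~\ref{thm:A}}\label{sec:proofA}

We first transfer moments from the chain to the diffusion. Recall that if $X_k\to X$ in law and $\sup_k\mathbb E[X_k^6]<\infty$, then $\mathbb E[X^6]\le\liminf_k\mathbb E[X_k^6]$ and $\mathbb E[|X_k|^r]\to\mathbb E[|X|^r]$ for $0<r<6$.

\begin{lemma}\label{lem:limit}
For $0\le s_1<\dots<s_n$, $(F_k(\mathbf t_k(s_i)))_{i\le n}\to(F(\mathcal T(s_i)))_{i\le n}$ in law as $k\to\infty$. For $r\in\{2,4\}$ and $t>0$,
\[
\mathbb E\big[(F_k(\mathbf t_k(t))-F_k(\mathbf t_k(0)))^r\big]\to\mathbb E\big[(F(\mathcal T(t))-F(\mathcal T(0)))^r\big].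
\]
Moreover $\omega(h):=\mathbb E[(F(\mathcal T(h))-F(\mathcal T(0)))^4]\to0$ as $h\downarrow0$.
\end{lemma}

\begin{proof}
The first claim follows from \eqref{eq:fdd} and Lemma~\ref{lem:cont}. By \eqref{eq:moments}, stationarity and Minkowski's inequality, the increments of $F_k(\mathbf t_k(\cdot))$ have sixth moments at most $2^6\cdot960$. This gives the second claim and the same bound for the increments of $F(\mathcal T(\cdot))$. As $h\downarrow0$, $F(\mathcal T(h))-F(\mathcal T(0))\to0$ almost surely by path continuity and Lemma~\ref{lem:cont}, and the bounded sixth moments give $\omega(h)\to0$.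
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $t_0=1/m_0$ with $m_0\ge1$ from Lemma~\ref{lem:variance}, let $0<t\le t_0$ and $m=\lceil2/t\rceil$. Then $m_0\le m\le3/t$. For $k\ge4m$, Proposition~\ref{prop:increment}, the monotonicity of $V_k$, Lemma~\ref{lem:death}(a) and Lemma~\ref{lem:variance} give
\[
\mathbb E\big[(F_k(\mathbf t_k(t))-F_k(\mathbf t_k(0)))^2\big]\ge2\,\mathbb P(N^k_t\le m)\,V_k(m)\ge0.004\,m^{-1/2}\ge0.002\sqrt t .
\]
By Lemma~\ref{lem:limit} the bound passes to the limit, which proves the first estimate with $c_1=0.002$. The second estimate is Proposition~\ref{prop:upper}. Let $\lambda,c'>0$. By Lemma~\ref{lem:cont}, $F(\mathcal T_{c'u(\lambda t,\cdot)})=c'Y_{\lambda t}$. If $0<t\le\min(t_0,1/(128\lambda))$ and the pairs $(\mathcal T(0),\mathcal T(t))$ and $(\mathcal T_{c'u(0,\cdot)},\mathcal T_{c'u(\lambda t,\cdot)})$ have the same law, then $c_1t^{1/2}\le c'^2C(\lambda t)^{6/7}$. This fails for small $t$ because $6/7>1/2$.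
\end{proof}

\section{Quadratic variation and mutual singularity}\label{sec:proofB}

Fix $T_0,\lambda,c'>0$. For a real path $(x_t)_{0\le t\le T_0}$ and $n\ge1$ put $h=T_0/n$ and $S_n=\sum_{i<n}(x_{(i+1)h}-x_{ih})^2$. Let $S_n^{\rm A}$ and $S_n^{\rm Z}$ be the values for $x_t=F(\mathcal T(t))$ and $x_t=c'Y_{\lambda t}$. By Proposition~\ref{prop:upper} and stationarity, $\mathbb E[S_n^{\rm Z}]\le nc'^2C(\lambda T_0/n)^{6/7}$ for large $n$, so
\begin{equation}\label{eq:SZ}
n^{-1/2}\,\mathbb E[S_n^{\rm Z}]\to0 .
\end{equation}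
Theorem~\ref{thm:A} shows that $\mathbb E[S_n^{\rm A}]$ is at least of order $n^{1/2}$. A large mean could come from a rare event, so we need a bound in probability.

\begin{proposition}\label{prop:QV}
For every $\delta\in(0,\frac12)$ there are $\varepsilon>0$ and $n_0$ with $\mathbb P(S_n^{\rm A}<\varepsilon n^{1/2})\le5\delta$ for all $n\ge n_0$.
\end{proposition}

The proof works with the chain and has three steps. The conditional variance $v_{k,m}$ is of order $m^{-1/2}$ for most trees; by duality, the conditional mean square increment over time $t$ is then of order $\sqrt t$ for most starting trees; and a martingale estimate shows that the sum of squared increments is close to the sum of their conditional means.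

\begin{proof}
\emph{Step 1: there are $\varepsilon_1>0$ and $m_1\ge2$ with $\mathbb P(v_{k,m}(\mathbf r_m)\ge\varepsilon_1m^{-1/2})\ge1-\delta$ for all $m\ge m_1$, $k\ge4m$.} In view of Lemma~\ref{lem:variance} we must show that $J_m/\gamma_m$ is rarely small, and this is the role of $G$. By \eqref{eq:FG} and Lemma~\ref{lem:cont}, $m^{-5/2}J_m=G(\tau_m(\mathbf r_m))$ converges in law to
\[
G(\mathcal T_{c\mathbf e})=c\iint\min_{[x\wedge y,\,x\vee y]}\mathbf e\;dx\,dy,
\]
which is almost surely positive since $\mathbf e>0$ on $(0,1)$. Choose $\varepsilon_2>0$ with $\mathbb P(G(\mathcal T_{c\mathbf e})\le\varepsilon_2)<\delta/2$. By the portmanteau theorem for the closed set $[0,\varepsilon_2]$ there is $m_1\ge2$ with $\mathbb P(m^{-5/2}J_m\le\varepsilon_2)\le\delta/2$ for $m\ge m_1$. By Markov's inequality $\mathbb P(\xi_{k,m}\ge576/(\delta m))\le\delta/2$. Off these two events, $J_m/\gamma_m\ge\varepsilon_2/2$ by \eqref{eq:abounds}, and Lemma~\ref{lem:variance} gives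
\[
v_{k,m}(\mathbf r_m)\ge\frac{\varepsilon_2}{220}m^{-1/2}-\frac{576}{\delta m}\ge\frac{\varepsilon_2}{440}m^{-1/2}
\]
after increasing $m_1$. Take $\varepsilon_1=\varepsilon_2/440$.

\emph{Step 2: let $g^k_t(\mathbf t)=\mathbb E[(F_k(\mathbf t_k(t))-F_k(\mathbf t))^2\mid\mathbf t_k(0)=\mathbf t]$ and $t_1=\min(1,1/(4\kappa_{m_1}),2/m_1)$. For $0<t\le t_1$, $m_2=\lceil2/t\rceil$ and $k\ge4m_2$ we have $\mathbb P(g^k_t(\mathbf r_k)\ge\frac{\varepsilon_1}{16}\sqrt t)\ge1-2\delta$.} Fix $\mathbf t$ and let $f=(F_k-F_k(\mathbf t))^2\in\mathcal I_k$, so that $g^k_t(\mathbf t)=\mathrm e^{tA_k}f(\mathbf t)$. The mean square distance to a constant is at least the variance, so $U_{m,k}f\ge v_{k,m}$ pointwise. Since $D_{k,m}$ is positive, Proposition~\ref{prop:duality} gives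
\begin{equation}\label{eq:glower}
g^k_t\ge\sum_{m=1}^k\mathbb P(N^k_t=m)\,D_{k,m}v_{k,m}.
\end{equation}
Step 1 applies to $m_1\le m\le m_2$. By Lemma~\ref{lem:death}, $p:=\mathbb P(m_1\le N^k_t\le m_2)\ge\frac12-\kappa_{m_1}t\ge\frac14$. Let $B_m=\{v_{k,m}\ge\varepsilon_1m^{-1/2}\}\subset\mathbb T_m$, whose indicator is in $\mathcal I_m$, and
\[
\beta=\sum_{m=m_1}^{m_2}\mathbb P(N^k_t=m)\,D_{k,m}\mathbf 1_{B_m}\in\mathcal I_k,\qquad0\le\beta\le p .
\]
By Lemma~\ref{lem:adjoint} with $g=1$, $\mathbb E[D_{k,m}\mathbf 1_{B_m}(\mathbf r_k)]=\mathbb P(\mathbf r_m\in B_m)\ge1-\delta$, so $\mathbb E[p-\beta(\mathbf r_k)]\le\delta p$, and Markov's inequality gives $\mathbb P(\beta(\mathbf r_k)<p/2)\le2\delta$. Since $v_{k,m}\ge\varepsilon_1m_2^{-1/2}\mathbf 1_{B_m}$ for $m\le m_2$, \eqref{eq:glower} yields $g^k_t\ge\varepsilon_1m_2^{-1/2}\beta$. On $\{\beta\ge p/2\}$ this is at least $\frac{\varepsilon_1}8m_2^{-1/2}\ge\frac{\varepsilon_1}{16}\sqrt t$, because $m_2\le3/t$.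

\emph{Step 3.} Let $n$ be such that $h=T_0/n\le t_1$, and let $k\ge4\lceil2/h\rceil$. Put
\[
Z_i=F_k(\mathbf t_k((i+1)h))-F_k(\mathbf t_k(ih)),\qquad S^k_n=\sum_{i<n}Z_i^2,\qquad\Sigma^k_n=\sum_{i<n}g^k_h(\mathbf t_k(ih)).
\]
By Step 2 and stationarity, the expected number of $i<n$ with $g^k_h(\mathbf t_k(ih))<\frac{\varepsilon_1}{16}\sqrt h$ is at most $2\delta n$, so this number exceeds $n/2$ with probability at most $4\delta$. Outside this event,
\[
\Sigma^k_n\ge\frac n2\cdot\frac{\varepsilon_1}{16}\sqrt h=2\varepsilon n^{1/2},\qquad\varepsilon:=\frac{\varepsilon_1\sqrt{T_0}}{64}.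
\]
By the Markov property of the chain, $g^k_h(\mathbf t_k(ih))$ is the conditional mean of $Z_i^2$ given the chain up to time $ih$. So $S^k_n-\Sigma^k_n$ is a sum of $n$ martingale differences, each of variance at most $\mathbb E[Z_0^4]$, and Chebyshev's inequality gives $\mathbb P(|S^k_n-\Sigma^k_n|>\varepsilon n^{1/2})\le\varepsilon^{-2}\mathbb E[Z_0^4]$. Hence $\mathbb P(S^k_n<\varepsilon n^{1/2})\le4\delta+\varepsilon^{-2}\mathbb E[Z_0^4]$. Let $k\to\infty$ with $n$ fixed. By Lemma~\ref{lem:limit}, $S^k_n\to S^{\rm A}_n$ in law and $\mathbb E[Z_0^4]\to\omega(h)$, so the portmanteau theorem for an open set gives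
\[
\mathbb P(S^{\rm A}_n<\varepsilon n^{1/2})\le\liminf_{k\to\infty}\mathbb P(S^k_n<\varepsilon n^{1/2})\le4\delta+\varepsilon^{-2}\omega(T_0/n).
\]
Since $\omega(h)\to0$ as $h\downarrow0$, the right side is at most $5\delta$ for large $n$.
\end{proof}

Path continuity of $\mathcal T$ entered only through $\omega(h)\to0$, and the Markov property was used for the chain, not for its limit.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Given $M<\infty$ and $\delta$, take $\varepsilon$ from Proposition~\ref{prop:QV}; for large $n$, $\varepsilon n^{1/2}>M$ and so $\mathbb P(S_n^{\rm A}\le M)\le5\delta$. Thus $S_n^{\rm A}\to\infty$ in probability. For a semimartingale, in any filtration, the sums of squared increments along deterministic partitions of $[0,T_0]$ with mesh tending to $0$ converge in probability to a finite random variable, the quadratic variation. So $F(\mathcal T(\cdot))$ is not a semimartingale.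

For $q\ge1$ apply Proposition~\ref{prop:QV} with $\delta=2^{-q}/5$ to get $\varepsilon_q>0$. By that proposition, \eqref{eq:SZ} and Markov's inequality we can choose $n_1<n_2<\cdots$ with
\[
\mathbb P\big(S^{\rm A}_{n_q}<\varepsilon_qn_q^{1/2}\big)\le2^{-q},\qquad\mathbb P\big(S^{\rm Z}_{n_q}\ge\varepsilon_qn_q^{1/2}\big)\le2^{-q}.
\]
Consider the set of $\mathbb T^{\rm real}$-valued paths on $[0,T_0]$ whose average height satisfies $S_{n_q}\ge\varepsilon_qn_q^{1/2}$ for all but finitely many $q$. It is measurable, being determined through the continuous function $F$ by the path at countably many times. By the Borel--Cantelli lemma it has probability $1$ for the Aldous diffusion and $0$ for $(\mathcal T_{c'u(\lambda t,\cdot)})_{0\le t\le T_0}$.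
\end{proof}

\section{The exact formula}\label{sec:proofC}

By \eqref{eq:condmean},
\begin{equation}\label{eq:Vk}
V_k(m)=\mathbb E[F_k(\mathbf r_k)^2]-\mathbb E\big[\mathbb E[F_k(\mathbf r_k)\mid\mathbf r_m]^2\big]=b_k\big(a_k^2\,\mathbb E[H_k^2]-a_m^2\,\mathbb E[H_m^2]\big),
\end{equation}
so everything is determined by the second moment of $H_m$. We compute it with a generating function, for which it is convenient to pass to plane trees, where the recursive decomposition has no symmetry factors.

\begin{lemma}\label{lem:second}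
For $m\ge1$, $\ \mathbb E[H_m^2]=\dfrac{m(2m-1)(5m+1)}3-\dfrac{m+1}2\cdot\dfrac{\sqrt\pi}{a_m}$.
\end{lemma}

\begin{proof}
For $m=1$ the right side is $2-1=1=H_1^2$. Let $m\ge2$. An element of $\mathbb T_m$ has $m-1$ internal vertices and hence $2^{m-1}$ planar embeddings, and a plane binary tree with $m$ leaves has $m!$ labellings. So $H_m$ has the law of $H$ under the uniform distribution on the plane binary trees with $m$ leaves, of which there are $\mathrm{Cat}_{m-1}$, where $\mathrm{Cat}_n=\frac1{n+1}\binom{2n}n$. Let $\Phi(z,q)=\sum z^{\#\text{leaves}}q^H$ over plane binary trees, a power series in $z$ whose coefficients are polynomials in $q$. A tree is either a single edge, or a root edge followed by an ordered pair of trees; in $H=\sum_ej_e$ the root edge contributes the number of leaves. Therefore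
\[
\Phi(z,q)=zq+\Phi(zq,q)^2 .
\]
From now on $\Phi$ and its partial derivatives are evaluated at $(z,1)$, and $w=\sqrt{1-4z}$. At $q=1$ the equation gives $\Phi=\frac{1-w}2$, and $dw/dz=-2/w$ gives $\Phi_z=w^{-1}$, $\Phi_{zz}=2w^{-3}$. The first two $q$-derivatives of $\Phi(zq,q)$ at $q=1$ are $z\Phi_z+\Phi_q$ and $z^2\Phi_{zz}+2z\Phi_{zq}+\Phi_{qq}$. Differentiating the equation once and using $2\Phi=1-w$,
\[
\Phi_q=z+(1-w)(z\Phi_z+\Phi_q),\qquad\text{so}\quad w\Phi_q=z+(1-w)\frac zw=\frac zw .
\]
Hence $\Phi_q=zw^{-2}=z/(1-4z)$ and $\Phi_{zq}=w^{-4}$. Differentiating twice,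
\[
w\Phi_{qq}=2(z\Phi_z+\Phi_q)^2+(1-w)(z^2\Phi_{zz}+2z\Phi_{zq})=\frac{2z^2(1+w)^2}{w^4}+(1-w)\Big(\frac{2z^2}{w^3}+\frac{2z}{w^4}\Big).
\]
Since $(1+w)^2+w(1-w)=1+3w$, we get $\Phi_{qq}=\big(2z^2(1+3w)+2z(1-w)\big)w^{-5}$. As $H^2=H(H-1)+H$,
\[
\mathrm{Cat}_{m-1}\mathbb E[H_m^2]=[z^m](\Phi_{qq}+\Phi_q)=[z^m]\big(2z^2w^{-5}+2zw^{-5}+6z^2w^{-4}-2zw^{-4}+zw^{-2}\big).
\]
The binomial series gives $[z^n]w^{-5}=\frac{(2n+1)(2n+3)}3\binom{2n}n$, $[z^n]w^{-4}=(n+1)4^n$ and $[z^n]w^{-2}=4^n$. With $\binom{2m-2}{m-1}=m\,\mathrm{Cat}_{m-1}$ and $\binom{2m-4}{m-2}=\frac{m-1}{2(2m-3)}\binom{2m-2}{m-1}$, the first two terms contribute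
\[
\frac{m(2m-1)}3\,\mathrm{Cat}_{m-1}\big[(m-1)+2(2m+1)\big]=\frac{m(2m-1)(5m+1)}3\,\mathrm{Cat}_{m-1},
\]
and the last three contribute $4^{m-2}\big(6(m-1)-8m+4\big)=-\frac{m+1}2\,4^{m-1}$. Finally $4^{m-1}/\mathrm{Cat}_{m-1}=[z^m]\Phi_q/\mathrm{Cat}_{m-1}=\mathbb E[H_m]$, which is $\sqrt\pi/a_m$ by \eqref{eq:means}.
\end{proof}

For $m=4$, the tree is $\mathsf B$ with probability $\frac15$ and $H=12$, or $\mathsf C$ with probability $\frac45$ and $H=13$. So $\mathbb E[H_4]=\frac{64}5$ and $\mathbb E[H_4^2]=164=196-\frac52\cdot\frac{64}5$, in agreement with the lemma.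

\begin{proof}[Proof of Theorem~\ref{thm:C}]
\emph{The formula.} By Lemma~\ref{lem:second} and $a_kk^{3/2}\to1$, $a_k^2\mathbb E[H_k^2]\to\frac{10}3$. Since $b_k\to1$, \eqref{eq:Vk} gives $V_k(m)\to\frac{10}3-a_m^2\mathbb E[H_m^2]=V(m)$ for each $m$. In particular $V$ is nonincreasing and $0\le V\le4$. From $2(l-1)(l-2)\le\kappa_l\le2l(l-1)$ and $\kappa_l\ge(l-1)^2$ for $l\ge2$ we get, for $m\ge2$,
\begin{equation}\label{eq:sigma}
\frac1{2m}\le\mathbb E[\sigma_m]=\sum_{l>m}\kappa_l^{-1}\le\frac1{2(m-1)},\qquad\operatorname{Var}(\sigma_m)=\sum_{l>m}\kappa_l^{-2}\le\sum_{n\ge m}n^{-4}\le\frac2{m^3}.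
\end{equation}
So almost surely $\sigma_m<\infty$, $\sigma_m\downarrow0$, and $N_t<\infty$ for $t>0$. Use the same variables $\mathcal E_l$ in \eqref{eq:Nk}. The sums in \eqref{eq:Nk} are at most $\sigma_m$, so $N^k_t\le N_t$. If $N_t\ge2$, then $\sigma_{N_t-1}>t$, so the partial sums $\sum_{l=N_t}^k\mathcal E_l/\kappa_l$ exceed $t$ for large $k$. Hence $N^k_t=N_t$ for all large $k$, and $V_k(N^k_t)\to V(N_t)$ almost surely. By bounded convergence $2\mathbb E[V_k(N^k_t)]\to2\mathbb E[V(N_t)]$. The left side is the mean square increment of $F_k(\mathbf t_k(\cdot))$ by Proposition~\ref{prop:increment}, and Lemma~\ref{lem:limit} identifies its limit.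

\emph{Asymptotics of $V$.} By \eqref{eq:ratio}, $\log(a_mm^{3/2})=-\frac12\sum_{l\ge m}\log(1-\frac3{4l^2}+\frac1{4l^3})=O(1/m)$. So the first two terms of $V(m)$ cancel up to $O(1/m)$, and
\begin{equation}\label{eq:Vasy}
V(m)=\tfrac{\sqrt\pi}2\,m^{-1/2}+O(1/m).
\end{equation}

\emph{Asymptotics of $N_t$.} By \eqref{eq:sigma}, $m\sigma_m\to\frac12$ in probability. For $\alpha>0$ and $m=\lfloor\alpha/t\rfloor$ we have $\{N_t\le m\}=\{m\sigma_m\le mt\}$ and $mt\to\alpha$ as $t\downarrow0$, so $\mathbb P(N_t\le m)$ tends to $1$ if $\alpha>\frac12$ and to $0$ if $\alpha<\frac12$. Thus $tN_t\to\frac12$ in probability, and by \eqref{eq:Vasy}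
\[
t^{-1/2}V(N_t)=(tN_t)^{-1/2}\,N_t^{1/2}V(N_t)\longrightarrow\sqrt2\cdot\tfrac{\sqrt\pi}2\quad\text{in probability.}
\]
To take expectations we must control the event that $N_t$ is unusually small. Let $m_*=\lfloor1/(8t)\rfloor\ge2$. By \eqref{eq:sigma}, $\mathbb E[\sigma_{m_*}]\ge1/(2m_*)\ge4t$, and Chebyshev's inequality gives
\[
\mathbb P(N_t\le m_*)=\mathbb P(\sigma_{m_*}\le t)\le\frac{\operatorname{Var}(\sigma_{m_*})}{(\mathbb E[\sigma_{m_*}]/2)^2}\le\frac{32}{m_*}=O(t).
\]
Since $V\le4$, this event contributes $O(t^{1/2})$ to $t^{-1/2}\mathbb E[V(N_t)]$. On its complement $tN_t>\frac18$, and $m^{1/2}V(m)$ is bounded by \eqref{eq:Vasy}, so $t^{-1/2}V(N_t)$ is bounded. Bounded convergence yields $2\mathbb E[V(N_t)]\sim2\cdot\sqrt2\cdot\frac{\sqrt\pi}2\sqrt t=\sqrt{2\pi t}$.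
\end{proof}

\begin{remark}
By \eqref{eq:means}, \eqref{eq:moments} and the proof above, $\mathbb E[F(\mathcal T(0))]=\sqrt\pi$ and $\mathbb E[F(\mathcal T(0))^2]=\frac{10}3$. So $V(1)=\frac{10}3-\pi$ is the variance of $F$ under the BCRT, and since $N_t=1$ for $t\ge\sigma_1$, the formula of Theorem~\ref{thm:C} tends to twice this variance as $t\to\infty$. The first moment also identifies $c$: the modulus of a standard Gaussian vector in $\mathbb R^3$ has mean $\sqrt{8/\pi}$ and $\int_0^1\sqrt{x(1-x)}\,dx=\pi/8$, so $\mathbb E\int_0^1\mathbf e=\sqrt{\pi/8}$ and $c=2\sqrt2$. The value of $c$ is not used.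
\end{remark}

\section{Deterministic time changes}\label{sec:proofD}

A nonlinear time change could in principle repair the mismatch of exponents near one time. Stationarity of both processes excludes this: we show that it forces $\theta$ to be affine. The step that needs more than Section~\ref{sec:upper} is to recover $|\theta(t)-\theta(s)|$ from a mean square increment, which requires the latter to be strictly increasing in the time lag. This is where the Markov property and reversibility of $u$ are used.

\begin{proof}[Proof of Corollary~\ref{cor:D}]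
Let $g_{\rm A}(t)=\mathbb E[(F(\mathcal T(t))-F(\mathcal T(0)))^2]$ and $g_{\rm Z}(t)=c^2\,\mathbb E[(Y_t-Y_0)^2]$. Since $V$ is nonincreasing and positive for large $m$ by \eqref{eq:Vasy}, it is positive everywhere. By Theorem~\ref{thm:C}, $g_{\rm A}(t)>0$ for $t>0$ and $g_{\rm A}(t)\to0$ as $t\downarrow0$.

Let $\Pi$ be the law of $\mathbf e$ on the space of excursions with the uniform norm and let $(P_t)$ be the semigroup of $u$ on $L^2(\Pi)$. It consists of contractions by stationarity, and these are symmetric by reversibility. It is strongly continuous: for bounded continuous $\varphi$, $\|P_t\varphi-\varphi\|^2_{L^2(\Pi)}\le\mathbb E[(\varphi(u_t)-\varphi(u_0))^2]\to0$ as $t\downarrow0$ by continuity of $u$, and such $\varphi$ are dense in $L^2(\Pi)$. A strongly continuous semigroup of symmetric contractions has the form $P_t=\mathrm e^{-t\mathcal L}$ with $\mathcal L$ self-adjoint and nonnegative. Applying the spectral theorem to the area functional $f\mapsto\int_0^1f$, which is in $L^2(\Pi)$, we obtain a finite measure $\nu$ on $[0,\infty)$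 with $\mathbb E[Y_0Y_t]=\int\mathrm e^{-xt}\nu(dx)$, and so
\[
g_{\rm Z}(t)=2c^2\int_{[0,\infty)}(1-\mathrm e^{-xt})\,\nu(dx).
\]

Suppose that $\theta$ as in the corollary exists. Comparing the mean square increments of $F$ between times $s$ and $t$ and using stationarity of both processes,
\[
g_{\rm Z}(|\theta(t)-\theta(s)|)=g_{\rm A}(|t-s|)\qquad(s,t\ge0).
\]
As $g_{\rm A}>0$ on $(0,\infty)$, $g_{\rm Z}$ is not identically zero. Hence $\nu((0,\infty))>0$ and $g_{\rm Z}$ is strictly increasing with $g_{\rm Z}(0)=0$. It follows that $|\theta(t)-\theta(s)|=\ell(|t-s|)$ with $\ell=g_{\rm Z}^{-1}\circ g_{\rm A}$, that $\ell(r)>0$ for $r>0$, and that $\ell(r)\to0$ as $r\downarrow0$. So $\theta$ is continuous and injective, hence strictly monotone. Monotonicity gives $|\theta(r+s)-\theta(0)|=|\theta(r+s)-\theta(r)|+|\theta(r)-\theta(0)|$, that is, $\ell(r+s)=\ell(s)+\ell(r)$. The function $\ell(r)=|\theta(r)-\theta(0)|$ is continuous and additive, so $\ell(r)=\lambda r$ with $\lambda=\ell(1)>0$, and $\theta(t)=\theta(0)\pm\lambda t$ with a fixed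 sign. Since $\theta\ge0$ on $[0,\infty)$, the sign is $+$. By stationarity of $u$, the process $(\mathcal T_{c\,u(\lambda t,\cdot)})_{t\ge0}$ then has the law of the Aldous diffusion, which contradicts Theorem~\ref{thm:A}.
\end{proof}

\begin{thebibliography}{9}
\bibitem{FPRW}
Noah Forman, Soumik Pal, Douglas Rizzolo, Matthias Winkel,
\emph{The Aldous diffusion: a stationary evolution of the Brownian CRT},
arXiv:2305.17269 (2023).
\end{thebibliography}
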